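\title{Finitely many Betti elements force the ACCP in atomic Puiseux monoids}

\begin{abstract}
We prove that every atomic Puiseux monoid with finitely many Betti elements satisfies the ascending chain condition on principal ideals (ACCP). The proof passes through an arithmetic description: an atomic Puiseux monoid with at least two atoms has finitely many Betti elements if and only if the numerators of its atoms are bounded and the greatest common divisors of the denominators of distinct atoms are bounded. The bound on the denominators alone implies the ACCP, by a digit expansion in which addition has carries. Examples show that the ACCP cannot be improved to bounded factorization, that neither bound can be dropped, and that the converse of the main theorem fails.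
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{Puiseux monoid} is an additive submonoid $M$ of $\mathbb{Q}$ that consists of nonnegative rationals; its only invertible element is $0$. For $A\subseteq\mathbb{Q}_{>0}$ we write $\langle A\rangle$ for the Puiseux monoid generated by $A$, and we put $\mathbb{N}_0=\{0,1,2,\dots\}$. A nonzero $a\in M$ is an \emph{atom} if it is not a sum $x+y$ of two nonzero elements of $M$, and $M$ is \emph{atomic} if every nonzero element is a sum of finitely many atoms, repetitions allowed. A \emph{factorization} of a nonzero $b\in M$ is a finite multiset of atoms with sum $b$; its \emph{length} is the number of atoms in it, counted with multiplicity.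

\subsection*{Chains of principal ideals}
The monoid $M$ satisfies the \emph{ascending chain condition on principal ideals} (ACCP) if every chain $b_1+M\subseteq b_2+M\subseteq\cdots$ with $b_i\in M$ eventually stabilizes. The inclusion $b+M\subseteq b'+M$ means that $b=b'+y$ for some $y\in M$, and it is an equality only when $y=0$. So the ACCP says that there is no infinite sequence $b_1,b_2,\dots$ in $M$ with $b_i-b_{i+1}\in M\setminus\{0\}$ for all $i$: one cannot remove nonzero elements of $M$ forever and stay inside $M$. The ACCP implies that $M$ is atomic. Indeed, a nonzero $b_1$ that is not a sum of atoms is not an atom, so it splits into two nonzero summands, one of which, $b_2$, is again not a sum of atoms, and repeating this step gives a forbidden sequence. The converse fails, as Example~\ref{ex:dyadic} shows.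

\subsection*{Betti elements}
Let $M$ be atomic. The \emph{Betti graph} $\nabla_b$ of a nonzero $b\in M$ has the factorizations of $b$ as vertices, and two factorizations are joined by an edge when they have at least one atom in common. The element $b$ is a \emph{Betti element} if $\nabla_b$ is disconnected, and $\operatorname{Betti}(M)$ is the set of Betti elements. In $\langle 2,3\rangle$, for instance, the factorizations of $6$ are $2+2+2$ and $3+3$, so $6$ is a Betti element. The element $12$ is not one: its factorizations are six copies of $2$, four copies of $3$, and $2+2+2+3+3$, and the last is adjacent to the other two.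

An edge of $\nabla_b$ records an equality of factorizations that is inherited from a smaller element: cancel the common atom $a$, and it becomes an equality of factorizations of $b-a$. Betti elements are the places where equalities appear that are not inherited. To make this precise, call a \emph{trade at $b$} the replacement, inside a factorization, of a submultiset that is a factorization of $b$ by another factorization of $b$.

\begin{remark}\label{rem:trades}
If $M$ satisfies the ACCP, then any two factorizations of the same element are linked by finitely many trades at Betti elements. For suppose that two factorizations of $b$ are not linked. Then $b$ is not a Betti element, since otherwise one trade would link them. So a path in $\nabla_b$ joins them, and some two consecutive vertices of the path are not linked. Cancelling a common atom $a$ of these two leaves unlinked factorizations of the nonzero element $b-a$. Repetition gives a sequence $b,\ b-a,\ b-a-a',\dots$ that the ACCP forbids.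
\end{remark}

\subsection*{The question}
A finitely generated Puiseux monoid lies in $\frac1D\mathbb{N}_0$ for a common denominator $D$ of its generators, so it contains no infinite decreasing sequence and satisfies the ACCP. It also has finitely many Betti elements; this is a special case of Theorem~\ref{thm:class} below. Finiteness of $\operatorname{Betti}(M)$ is a strictly weaker condition than finite generation: the monoid generated by the reciprocals of the primes has the single Betti element $1$ (Example~\ref{ex:primes}). The following question, posed by Chapman, Jang, Mao, and Mao \cite{CJMM}, asks whether the weaker condition is still enough.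

\begin{quote}
\emph{Does every atomic Puiseux monoid with finitely many Betti elements satisfy the ACCP?}
\end{quote}

There is a reason for doubt. Remark~\ref{rem:trades} uses the ACCP, so in a monoid without the ACCP the Betti elements might miss most equalities among factorizations, and their finiteness might say little. There is also a reason for hope: in Example~\ref{ex:dyadic} the chain that violates the ACCP consists of infinitely many Betti elements. The hope is justified.

\begin{theorem}\label{thm:main}
Every atomic Puiseux monoid with finitely many Betti elements satisfies the ACCP.
\end{theorem}

The proof does not look for Betti elements along a given chain. It converts the finiteness of $\operatorname{Betti}(M)$ into an arithmetic condition on the atoms and derives the ACCP from that condition. For $q\in\mathbb{Q}_{>0}$ let $\mathsf{n}(q)$ and $\mathsf{d}(q)$ be the numerator and the denominator of $q$ in lowest terms.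

\begin{theorem}\label{thm:accp}
Let $A\subseteq\mathbb{Q}_{>0}$, and suppose that there is a constant $C$ with $\gcd(\mathsf{d}(a),\mathsf{d}(e))\le C$ for all distinct $a,e\in A$. Then $\langle A\rangle$ satisfies the ACCP.
\end{theorem}

Let $M$ be atomic with at least two atoms. Every atom $a$ has a multiple with at least two factorizations: if $e\ne a$ is another atom, then $\mathsf{n}(a)\mathsf{n}(e)$ is the sum of $\mathsf{n}(e)\mathsf{d}(a)$ copies of $a$ and also of $\mathsf{n}(a)\mathsf{d}(e)$ copies of $e$. Let $k_a\ge1$ be minimal such that $k_aa$ has at least two factorizations, and put
\[
\beta(a)=k_aa .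
\]

\begin{theorem}\label{thm:class}
Let $M$ be an atomic Puiseux monoid whose set of atoms $A$ has at least two elements. The following conditions are equivalent.
\begin{enumerate}
\item[(1)] $\operatorname{Betti}(M)$ is finite.
\item[(2)] $\beta(A)=\{\beta(a):a\in A\}$ is finite.
\item[(3)] The numerators $\mathsf{n}(a)$, $a\in A$, are bounded, and the numbers $\gcd(\mathsf{d}(a),\mathsf{d}(e))$, for distinct $a,e\in A$, are bounded.
\end{enumerate}
\end{theorem}

An atomic Puiseux monoid with at most one atom is $\{0\}$ or $a\mathbb{N}_0\cong\mathbb{N}_0$. It is finitely generated, so it satisfies the ACCP, and it has no Betti elements because factorizations are unique.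

Theorem~\ref{thm:main} needs only the implications (1)$\Rightarrow$(2)$\Rightarrow$(3), proved in Section~\ref{sec:beta}, and Theorem~\ref{thm:accp}, proved in Section~\ref{sec:digits}. Section~\ref{sec:converse} proves (3)$\Rightarrow$(1), and Section~\ref{sec:sharp} shows how far the results are sharp.

\section{Private denominators and two examples}\label{sec:examples}

\subsection*{Scaling}
For $c\in\mathbb{Q}_{>0}$, multiplication by $c$ is an isomorphism $M\to cM$. It carries atoms to atoms, factorizations to factorizations of the same length, and Betti elements to Betti elements; it preserves the ACCP, and $\beta(ca)=c\beta(a)$. If $c=s/t$ with positive integers $s,t$, then $ca=s\,\mathsf{n}(a)/(t\,\mathsf{d}(a))$, so $\mathsf{n}(ca)$ divides $s\,\mathsf{n}(a)$ and $\mathsf{d}(ca)$ divides $t\,\mathsf{d}(a)$. Hence a bound on the numerators of $A$ gives one for $cA$, larger by at most the factor $s$, and a bound on the gcds of denominators gives one for $cA$, larger by at most the factor $t$. All hypotheses and conclusions of the three theorems are therefore invariant under scaling.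

\subsection*{Expressions}
An \emph{expression} of $x\in\langle A\rangle$ in $A$ is a family $(c_e)_{e\in A}$ in $\mathbb{N}_0$, with finitely many nonzero members, such that $x=\sum_e c_ee$. An expression of an atom has exactly one term, so every atom of $\langle A\rangle$ lies in $A$. When $A$ is the set of atoms, the expressions of a nonzero $x$ are its factorizations.

The coefficients $c_e$ depend on the expression and not only on $x$. The basic observation of this paper is that a part of the denominator of $a$ that no other generator shares pins down $c_a$ modulo that part.

\begin{lemma}\label{lem:private}
Let $A\subseteq\mathbb{Q}_{>0}$ and $a\in A$. Let $w$ be a positive divisor of $\mathsf{d}(a)$ that is coprime to $\mathsf{d}(e)$ for every $e\in A\setminus\{a\}$.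
\begin{enumerate}
\item[(a)] If $(c_e)$ and $(c'_e)$ are expressions of the same element, then $c_a\equiv c'_a \pmod w$.
\item[(b)] If $1\le m<w$, then the only expression of $ma$ in $A$ consists of $m$ copies of $a$. In particular, if $w\ge2$, then $a$ is an atom of $\langle A\rangle$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $(c_a-c'_a)\,\mathsf{n}(a)/\mathsf{d}(a)=\sum_{e\ne a}(c'_e-c_e)e$. Let $P$ be the product of the $\mathsf{d}(e)$ over the finitely many $e\ne a$ with $c_e\ne c'_e$. Multiplication by $P$ makes the right side an integer, so $\mathsf{d}(a)$, and with it $w$, divides $(c_a-c'_a)\,\mathsf{n}(a)P$. Now $w$ is coprime to $\mathsf{n}(a)$ because it divides $\mathsf{d}(a)$, and it is coprime to $P$ by hypothesis. Hence $w$ divides $c_a-c'_a$.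

(b) Let $(c_e)$ be an expression of $ma$. By (a), $c_a\equiv m\pmod w$, and since $c_a\ge0$ and $m<w$ this gives $c_a\ge m$. Then $ma=\sum_ec_ee\ge c_aa\ge ma$, so $c_a=m$ and all other coefficients vanish. For $m=1$, a decomposition $a=x+y$ with $x,y$ nonzero would give an expression of $a$ with at least two terms.
\end{proof}

The first example contains the whole proof of Theorem~\ref{thm:accp} and of (3)$\Rightarrow$(1) in miniature. The second shows what has to be excluded.

\begin{example}\label{ex:primes}
Let $M=\langle 1/p : p\text{ prime}\rangle$. Lemma~\ref{lem:private} with $w=p$ shows that each $1/p$ is an atom, so $M$ is atomic and not finitely generated. Since $0$ is a limit point of $M$, size alone does not stop a decreasing sequence.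

\emph{Digits.} For $x\in M$ the number of copies of $1/p$ in a factorization of $x$ is determined modulo $p$. Call its residue $r_p(x)\in\{0,\dots,p-1\}$ the digit of $x$ at $p$. The remaining copies of $1/p$ fall into blocks of $p$ copies, each with sum $1$, so
\[
x=g(x)+\sum_p\frac{r_p(x)}{p},\qquad g(x)\in\mathbb{N}_0 .
\]
The integer $g(x)$ is not the floor of $x$: for $\frac76=\frac12+\frac23$ it is $0$. Digits add as in school arithmetic. In
\[
\tfrac76+\tfrac56=\bigl(\tfrac12+\tfrac23\bigr)+\bigl(\tfrac12+\tfrac13\bigr)=\tfrac22+\tfrac33=2
\]
both summands have $g=0$, the digits at $2$ and at $3$ overflow, and each overflow carries $1$ into $g(2)=2$. In general $g(x'+y)$ is $g(x')+g(y)$ plus the number of carries.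

\emph{The ACCP.} Let $b_i=b_{i+1}+y_i$ with $y_i\in M$. The integer $g(b_i)$ never increases, so it drops finitely often. After its last drop there are no carries, so the digits can only decrease, and $b_i$ has finitely many nonzero digits to lose. Both stages are needed. When $g$ drops, the digit sum can jump up by an arbitrary amount, as in the sequence $1,\frac{p-1}p,\frac{p-2}p,\dots,0$. This sequence also shows that no function $\lambda\colon M\to\mathbb{N}_0$ decreases strictly whenever a nonzero element is removed, for it would satisfy $\lambda(1)\ge p$ for every $p$.

\emph{Betti elements.} If $r_p(x)>0$, then every factorization of $x$ contains $1/p$ and $\nabla_x$ is complete. So a Betti element has no nonzero digit and is a positive integer. A factorization of $1$ contains $pq_p$ copies of $1/p$ with $q_p\in\mathbb{N}_0$ and $\sum_pq_p=1$, so the factorizations of $1$ are ``$p$ copies of $1/p$'', one for each prime $p$. They are pairwise disjoint, and $1$ is a Betti element. For an integer $x\ge2$, take factorizations $z\ni1/p$ and $z'\ni1/q$. The factorization made of $p$ copies of $1/p$, $q$ copies of $1/q$, and $2(x-2)$ copies of $1/2$ shares an atom with both, so $\nabla_x$ is connected. Thus $\operatorname{Betti}(M)=\{1\}$.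
\end{example}

\begin{example}\label{ex:dyadic}
Let $p_1,p_2,\dots$ be distinct odd primes, $a_n=1/(2^np_n)$, and $M=\langle a_n:n\ge1\rangle$. Lemma~\ref{lem:private} with $w=p_n$ shows that each $a_n$ is an atom, so $M$ is atomic, and that $k_{a_n}\ge p_n$. Since
\[
p_na_n=\frac1{2^n}=2p_{n+1}a_{n+1},
\]
we get $\beta(a_n)=1/2^n$. These elements lie in $M$ and satisfy $1/2^n-1/2^{n+1}=1/2^{n+1}$, so $1/2^n+M\subsetneq1/2^{n+1}+M$ for all $n$ and the ACCP fails. Digits modulo $p_n$ still exist here, but a block of $p_n$ copies of $a_n$ has sum $1/2^n$. The blocks have no common denominator, and the analogue of $g$ can decrease forever. By Lemma~\ref{lem:beta} below, every $1/2^n$ is a Betti element, so $\operatorname{Betti}(M)$ is infinite.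
\end{example}

The difference between the two examples is that the denominators in the first are pairwise coprime, while those in the second share ever larger powers of $2$. The task is to show that finitely many Betti elements rule out the second behavior.

\section{From Betti elements to numerators and denominators}\label{sec:beta}

Throughout this section $M$ is atomic and its set of atoms $A$ has at least two elements. To use the hypothesis on $\operatorname{Betti}(M)$ we must produce Betti elements. The descent of Remark~\ref{rem:trades} is not available, since it needs the ACCP. It does terminate, however, if it stays among the multiples $a,2a,3a,\dots$ of one atom, and this is the reason for introducing $\beta(a)$.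

\begin{lemma}\label{lem:beta}
For every atom $a$, the element $\beta(a)$ is a Betti element.
\end{lemma}

\begin{proof}
Write $k=k_a$. An atom has only one factorization, so $k\ge2$. Let $z_0$ be the factorization of $ka$ that consists of $k$ copies of $a$. Suppose that a factorization $z\ne z_0$ of $ka$ contains $a$. Removing one copy of $a$ from $z$ leaves a factorization of the nonzero element $(k-1)a$ that differs from $k-1$ copies of $a$. Then $(k-1)a$ has two factorizations, against the minimality of $k$. Hence $z_0$ is an isolated vertex of $\nabla_{ka}$. This graph has at least two vertices, so it is disconnected.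
\end{proof}

Lemma~\ref{lem:beta} gives (1)$\Rightarrow$(2) in Theorem~\ref{thm:class}. For the next step, look again at Example~\ref{ex:dyadic}. The atoms $a_n$ and $a_{n+1}$ share the factor $2^n$ in their denominators, so they have the small common multiple $1/2^n$. A common multiple of two atoms has two factorizations, so it bounds $\beta$ from above. In general the common multiple is small only if the numerators are under control, so we bound these first.

\begin{proposition}\label{prop:bounds}
If $\beta(A)$ is finite, then condition \textup{(3)} of Theorem~\ref{thm:class} holds.
\end{proposition}

\begin{proof}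
The finite set $\beta(A)$ has a common denominator. After scaling by it we may assume that $\beta(A)$ consists of positive integers. Let $B=\max\beta(A)$.

\emph{Numerators.} For $a\in A$, the equation $\beta(a)=k_aa$ reads $\beta(a)\,\mathsf{d}(a)=k_a\,\mathsf{n}(a)$, an equation between integers. Since $\mathsf{n}(a)$ is coprime to $\mathsf{d}(a)$, it divides $\beta(a)$. Thus $\mathsf{n}(a)\le\beta(a)\le B$.

\emph{Denominators.} Let $a\ne e$ be atoms. Put $\ell=\operatorname{lcm}(\mathsf{n}(a),\mathsf{n}(e))$, $\delta=\gcd(\mathsf{d}(a),\mathsf{d}(e))$, and $L=\ell/\delta$. Then $L=ma=m'e$, where
\[
m=\frac{\ell}{\mathsf{n}(a)}\cdot\frac{\mathsf{d}(a)}{\delta}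
\qquad\text{and}\qquad
m'=\frac{\ell}{\mathsf{n}(e)}\cdot\frac{\mathsf{d}(e)}{\delta}
\]
are positive integers. So $L$ has two different factorizations, $m$ copies of $a$ and $m'$ copies of $e$. By minimality $m\ge k_a$ and $m'\ge k_e$, that is, $L\ge\max(\beta(a),\beta(e))$. Therefore
\[
\delta=\frac{\ell}{L}\le\frac{\mathsf{n}(a)\,\mathsf{n}(e)}{L}\le\frac{\beta(a)\,\beta(e)}{\max(\beta(a),\beta(e))}=\min(\beta(a),\beta(e))\le B.\qedhere
\]
\end{proof}

This proves (2)$\Rightarrow$(3).

\section{Digits, carries, and the ACCP}\label{sec:digits}

In this section $A$ is any subset of $\mathbb{Q}_{>0}$; its elements need not be atoms of $\langle A\rangle$. The argument of Example~\ref{ex:primes} requires pairwise coprime denominators, and we only know that the gcds are bounded. One scaling closes the gap. Recall that for a prime $p$ and $q\in\mathbb{Q}_{>0}$, the valuation $v_p(q)\in\mathbb{Z}$ is the exponent of $p$ in $q$. It satisfies $v_p(qq')=v_p(q)+v_p(q')$, and for $k\ge1$ the power $p^k$ divides $\mathsf{d}(q)$ if and only if $v_p(q)\le-k$.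

\begin{lemma}\label{lem:coprime}
Suppose that $\gcd(\mathsf{d}(a),\mathsf{d}(e))\le C$ for all distinct $a,e\in A$, where $C\ge1$. Then there is a positive integer $D$ such that the elements of $DA$ have pairwise coprime denominators.
\end{lemma}

\begin{proof}
For each prime $p$ let $s_p\ge0$ be maximal with $p^{s_p}\le C$. Then $s_p=0$ for $p>C$, so $D=\prod_pp^{s_p}$ is a positive integer. A prime $p$ divides $\mathsf{d}(Da)$ if and only if $s_p+v_p(a)\le-1$, that is, if and only if $p^{s_p+1}$ divides $\mathsf{d}(a)$. If this held for two distinct elements $a,e\in A$, then $\gcd(\mathsf{d}(a),\mathsf{d}(e))\ge p^{s_p+1}>C$. So each prime divides at most one of the denominators $\mathsf{d}(Da)$.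
\end{proof}

Assume from now on that the denominators of $A$ are pairwise coprime; the value $\mathsf{d}(a)=1$ may occur, even for many $a$. Let $M=\langle A\rangle$. A block of $\mathsf{d}(a)$ copies of $a$ has sum $\mathsf{n}(a)$, so the blocks generate
\[
G=\langle\mathsf{n}(a):a\in A\rangle\subseteq M\cap\mathbb{N}_0 .
\]
Lemma~\ref{lem:private}(a) applies to every $a\in A$ with $w=\mathsf{d}(a)$. For $x\in M$ let the \emph{digit} $r_a(x)\in\{0,\dots,\mathsf{d}(a)-1\}$ be the residue modulo $\mathsf{d}(a)$ of the coefficient $c_a$ in any expression of $x$. Since $r_a(x)\le c_a$, only finitely many digits of $x$ are nonzero, and we may put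
\begin{equation}\label{eq:g}
g(x)=x-\sum_{a\in A}r_a(x)\,a .
\end{equation}

\begin{lemma}\label{lem:carry}
Let the denominators of $A$ be pairwise coprime.
\begin{enumerate}
\item[(a)] For every $x\in M$ we have $g(x)\in G$.
\item[(b)] For $x',y\in M$ and $x=x'+y$ there are $\varepsilon_a\in\{0,1\}$, finitely many of them nonzero, such that
\begin{equation}\label{eq:carry}
r_a(x')+r_a(y)=r_a(x)+\varepsilon_a\mathsf{d}(a)\quad(a\in A),
\qquad
g(x)=g(x')+g(y)+\sum_{a\in A}\varepsilon_a\mathsf{n}(a).
\end{equation}
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Take an expression $(c_a)$ of $x$ and write $c_a=r_a(x)+q_a\mathsf{d}(a)$ with $q_a\in\mathbb{N}_0$. Then $g(x)=\sum_aq_a\mathsf{d}(a)a=\sum_aq_a\mathsf{n}(a)\in G$.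

(b) The sum of an expression of $x'$ and an expression of $y$ is an expression of $x$, so $r_a(x')+r_a(y)\equiv r_a(x)\pmod{\mathsf{d}(a)}$. The left side lies between $0$ and $2\mathsf{d}(a)-2$, so it equals $r_a(x)$ or $r_a(x)+\mathsf{d}(a)$. The second case needs a nonzero digit of $x'$ or $y$ at $a$, so it occurs finitely often. Finally, by \eqref{eq:g},
\[
g(x)=x'+y-\sum_a\bigl(r_a(x')+r_a(y)-\varepsilon_a\mathsf{d}(a)\bigr)a=g(x')+g(y)+\sum_a\varepsilon_a\mathsf{n}(a).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:accp}]
By Lemma~\ref{lem:coprime} and scaling we may assume that the denominators of $A$ are pairwise coprime. Let $b_1+M\subseteq b_2+M\subseteq\cdots$, so that $b_i=b_{i+1}+y_i$ with $y_i\in M$.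

Apply \eqref{eq:carry} to $b_i=b_{i+1}+y_i$. All terms on the right are nonnegative, so $g(b_i)\ge g(b_{i+1})$. The values $g(b_i)$ lie in $G\subseteq\mathbb{N}_0$, so there is an index $i_0$ from which they are constant. For $i\ge i_0$ the sum $\sum_a\varepsilon_a\mathsf{n}(a)$ in \eqref{eq:carry} vanishes, and since every $\mathsf{n}(a)$ is positive, all carries $\varepsilon_a$ are $0$. Hence $r_a(b_{i+1})=r_a(b_i)-r_a(y_i)\le r_a(b_i)$ for all $a\in A$ and $i\ge i_0$.

The digit sums $\sum_ar_a(b_i)$, $i\ge i_0$, thus form a nonincreasing sequence in $\mathbb{N}_0$, which is constant from some index $i_1\ge i_0$ on. For $i\ge i_1$ no single digit can drop, because none can rise to compensate. So $g(b_i)$ and all $r_a(b_i)$ are independent of $i\ge i_1$, and by \eqref{eq:g} so is $b_i$. The chain stabilizes.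
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $M$ be atomic with set of atoms $A$ and with $\operatorname{Betti}(M)$ finite. The case $|A|\le1$ was settled after Theorem~\ref{thm:class}. Let $|A|\ge2$. By Lemma~\ref{lem:beta} the set $\beta(A)$ is finite, and by Proposition~\ref{prop:bounds} the gcds of the denominators of distinct atoms are bounded. Since $M$ is atomic, $M=\langle A\rangle$, and Theorem~\ref{thm:accp} gives the ACCP.
\end{proof}

\section{Bounded numerators give finitely many Betti elements}\label{sec:converse}

It remains to prove (3)$\Rightarrow$(1) in Theorem~\ref{thm:class}. This does not follow by reversing Lemma~\ref{lem:beta}, because a Betti element need not be a multiple of an atom. In $\langle4,5,6,7\rangle$ the four generators are atoms, and $11$ has exactly the factorizations $4+7$ and $5+6$, so it is a Betti element that is a multiple of no atom. We follow Example~\ref{ex:primes} instead: digits confine the Betti elements to $G$, and a large element of $G$ has room for a block of each of any two prescribed atoms. To know that the rest lies in $G$ after two blocks are removed, we use the standard fact that a numerical semigroup has finite complement in $\mathbb{N}_0$, in the following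 form.

\begin{lemma}\label{lem:numerical}
Let $E$ be a finite nonempty set of positive integers and $h=\gcd E$. There is an integer $N\ge0$ such that every multiple of $h$ that is at least $N$ lies in $\langle E\rangle$.
\end{lemma}

\begin{proof}
Fix $u\in E$. The image of $\langle E\rangle$ in $\mathbb{Z}/u\mathbb{Z}$ is a subgroup, since $-t\equiv(u-1)t\pmod u$. It contains the image of $E$, hence the image of the group $h\mathbb{Z}$ generated by $E$. Choose one element of $\langle E\rangle$ in each of these finitely many residue classes, and let $N$ be the largest one chosen. A multiple $y\ge N$ of $h$ is congruent modulo $u$ to a chosen $t\le N$, so $y\in t+u\mathbb{N}_0\subseteq\langle E\rangle$.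
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
The implications (1)$\Rightarrow$(2) and (2)$\Rightarrow$(3) are Lemma~\ref{lem:beta} and Proposition~\ref{prop:bounds}. Assume (3). By Lemma~\ref{lem:coprime} and scaling we may assume that the atoms have pairwise coprime denominators and bounded numerators. Then $E=\{\mathsf{n}(a):a\in A\}$ is finite and nonempty, and $G=\langle E\rangle$. Let $h$ and $N$ be as in Lemma~\ref{lem:numerical}.

\emph{Betti elements lie in $G$.} Let $x\in M$ be nonzero with $r_a(x)>0$ for some atom $a$. In every factorization of $x$ the number of copies of $a$ is at least $r_a(x)$, so any two factorizations share $a$ and $\nabla_x$ is complete, hence connected. So a Betti element $x$ has all digits $0$, and $x=g(x)\in G$ by Lemma~\ref{lem:carry}(a).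

\emph{Large elements of $G$ are not Betti elements.} Let $x\in G$ with $x\ge N+2\max E$, and let $z,z'$ be factorizations of $x$. Choose an atom $a$ in $z$ and an atom $e$ in $z'$. The number $y=x-\mathsf{n}(a)-\mathsf{n}(e)$ is a multiple of $h$ and is at least $N$, so $y\in G\subseteq M$. Let $z''$ consist of $\mathsf{d}(a)$ copies of $a$, $\mathsf{d}(e)$ copies of $e$, and a factorization of $y$ (nothing, if $y=0$). Then $z''$ is a factorization of $x$ that contains $a$ and $e$, so it is equal or adjacent to each of $z$ and $z'$. Hence $\nabla_x$ is connected.

Therefore $\operatorname{Betti}(M)\subseteq\{x\in G:x<N+2\max E\}$, and this set is finite because $G\subseteq\mathbb{N}_0$.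
\end{proof}

The bound on the gcds entered through the digits, and the bound on the numerators entered through the finiteness of $E$, which supplies $N$ and $\max E$.

\section{Sharpness}\label{sec:sharp}

\subsection*{Bounded factorization}
An atomic monoid is a \emph{bounded factorization monoid} if, for each nonzero $x$, the lengths of the factorizations of $x$ are bounded. Such a monoid satisfies the ACCP, because the maximal length, taken as $0$ at $x=0$, decreases strictly when a nonzero element is removed. One may ask whether Theorem~\ref{thm:main} holds with this stronger conclusion. It does so only in the finitely generated case.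

\begin{proposition}\label{prop:bf}
Let $M$ be an atomic Puiseux monoid with finitely many Betti elements. Then $M$ is a bounded factorization monoid if and only if it is finitely generated.
\end{proposition}

\begin{proof}
Let $A$ be the set of atoms. If $M$ is finitely generated, then $A$ is finite, being contained in every generating set, and a factorization of a nonzero $x$ has length at most $x/\min A$.

If $M$ is not finitely generated, then $A$ is infinite, since $M=\langle A\rangle$. By Theorem~\ref{thm:class} the numerators of the atoms are bounded, so some integer $u$ equals $\mathsf{n}(a)$ for infinitely many atoms $a$. These atoms are distinct and have the same numerator, so their denominators are distinct and hence unbounded. For each of them, $\mathsf{d}(a)$ copies of $a$ form a factorization of $u$ of length $\mathsf{d}(a)$.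
\end{proof}

The monoid of Example~\ref{ex:primes}, with its single Betti element, is therefore not a bounded factorization monoid.

\subsection*{The bound on the denominators}
In Example~\ref{ex:dyadic} all numerators equal $1$, while $\gcd(\mathsf{d}(a_m),\mathsf{d}(a_n))=2^{\min(m,n)}$ for $m\ne n$. As the ACCP fails and $\operatorname{Betti}(M)$ is infinite, the bound on the gcds can be dropped neither from Theorem~\ref{thm:accp} nor from condition (3) of Theorem~\ref{thm:class}, even when all numerators are $1$.

\subsection*{The bound on the numerators}
The last example shows that the converse of Theorem~\ref{thm:main} fails and that the bound on the numerators in (3) is needed for $\operatorname{Betti}(M)$ to be finite.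

\begin{example}\label{ex:numerators}
Let $M=\langle(p-1)/p:p\text{ prime}\rangle$. The generator $a_p=(p-1)/p$ has denominator $p$, so Lemma~\ref{lem:private} with $w=p$ shows that it is an atom and that $k_{a_p}\ge p$. The denominators are pairwise coprime, so $M$ satisfies the ACCP by Theorem~\ref{thm:accp}. The numerators $p-1$ are unbounded, so $\operatorname{Betti}(M)$ is infinite by Theorem~\ref{thm:class}. Explicitly, for odd $p$ the element $pa_p=p-1$ is also the sum of $2(p-1)$ copies of $a_2=1/2$, so $\beta(a_p)=p-1$ is a Betti element.
\end{example}

Examples~\ref{ex:dyadic} and~\ref{ex:numerators} also separate the two uses of finiteness in Proposition~\ref{prop:bounds}. In the first, the values $\beta(a_n)=1/2^n$ are bounded but have no common denominator, and the bound on the gcds fails. In the second, the values $\beta(a_p)=p-1$ for odd $p$ are integers but unbounded, and the bound on the numerators fails.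

\begin{thebibliography}{1}

\bibitem{CJMM}
Scott T. Chapman, Joshua Jang, Jason Mao, and Skyler Mao,
\emph{Betti graphs and atomization of Puiseux monoids},
arXiv:2312.00240 (2023).

\end{thebibliography}
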